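# Big atoms in the crystals $\mathcal B(k\theta)$ of type $A_{n-1}$

## 1. The adjoint crystal with $n-2$ zero-weight elements removed

The adjoint representation of $\mathfrak{sl}_n$ has every root as a weight of multiplicity one, and the weight $0$ with multiplicity $n-1$. If we delete $n-2$ of the $n-1$ zero-weight elements of its crystal, we are left with each weight exactly once. This talk is about the same phenomenon for the highest weights $k\theta$, where deciding what to delete is less obvious. We first fix the language, then state the case $k=1$ properly and prove it.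

**Crystals.** Let $n\ge 2$ and $\mathfrak g=\mathfrak{sl}_n$, with simple roots $\alpha_1,\dots,\alpha_{n-1}$ and highest root $\theta=\alpha_1+\dots+\alpha_{n-1}$. For a dominant integral weight $\lambda$ let $\mathcal B(\lambda)$ be the Kashiwara crystal of the irreducible module $V(\lambda)$. It is a finite set with a weight map $\operatorname{wt}$, raising operators $e_a$, lowering operators $f_a$ (with values in $\mathcal B(\lambda)\cup\{0\}$), and functions $\varepsilon_a,\varphi_a$ that count how often $e_a$, respectively $f_a$, can be applied before reaching $0$. The number of elements of weight $\mu$ is the multiplicity $m_\lambda(\mu)$ of $\mu$ in $V(\lambda)$. There is exactly one element killed by all $e_a$, the highest weight element $v_\lambda$, and every element can be raised to it.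

**Strings.** Fix a reduced expression $\mathbf i=(i_1,\dots,i_N)$ of the longest element of $S_n$, $N=\binom n2$. The string of $b\in\mathcal B(\lambda)$ is $\operatorname{str}_{\mathbf i}(b)=(x_1,\dots,x_N)$, where $x_1=\varepsilon_{i_1}(b)$, $b_1=e_{i_1}^{x_1}b$, then $x_2=\varepsilon_{i_2}(b_1)$, $b_2=e_{i_2}^{x_2}b_1$, and so on. In words: raise as far as possible in direction $i_1$, then as far as possible in direction $i_2$, and record the lengths. It is a textbook fact that after the $N$ steps one arrives at $v_\lambda$. So $b=f_{i_1}^{x_1}\cdots f_{i_N}^{x_N}v_\lambda$, the string determines $b$, and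
$$\operatorname{wt}(b)=\lambda-\sum_{l}x_l\,\alpha_{i_l}.$$
The string polytope $\mathcal S_{\mathbf i}(\lambda)$ is the polytope whose lattice points are exactly the strings of the elements of $\mathcal B(\lambda)$, and we identify $\mathcal B(\lambda)$ with $\mathcal S_{\mathbf i}(\lambda)\cap\mathbb Z^N$.

**The maps $\psi_j^n$.** For $j\in[1,n-1]$ let $h_j\in\mathcal B(\theta)$ be the unique element of weight $0$ with $\varepsilon_a(h_j)=\delta_{aj}$ for all $a$. For example $h_1=f_1f_2\cdots f_{n-1}v_\theta$ and $h_{n-1}=f_{n-1}\cdots f_1v_\theta$. Let $z_j=\operatorname{str}_{\mathbf i}(h_j)$. It is known that for every dominant $\lambda$ the map $x\mapsto x+z_j$ sends $\mathcal S_{\mathbf i}(\lambda)\cap\mathbb Z^N$ injectively into $\mathcal S_{\mathbf i}(\lambda+\theta)\cap\mathbb Z^N$. This gives an injection $\psi_j^n:\mathcal B(\lambda)\hookrightarrow\mathcal B(\lambda+\theta)$. For $j=1$ and $j=n-1$ it commutes with the operators $e_a,f_a$ whenever these are defined in the domain.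

*Example.* Let $n=3$ and $\mathbf i=(1,2,1)$. For $h_1=f_1f_2v_\theta$ we have $\varepsilon_1(h_1)=1$ and $e_1h_1=f_2v_\theta$. One application of $e_2$ then reaches $v_\theta$, so $z_1=(1,1,0)$. For $h_2=f_2f_1v_\theta$ we have $\varepsilon_1(h_2)=0$, then $e_2h_2=f_1v_\theta$, then $e_1f_1v_\theta=v_\theta$. So $z_2=(0,1,1)$. With $\mathbf i=(2,1,2)$ the two vectors are exchanged. The vectors $z_j$ depend on $\mathbf i$.

**Atoms.** For a dominant integral weight $\mu$ let $N(\mu)$ be the set of distinct weights of $\mathcal B(\mu)$. An *atom* in $\mathcal B(\lambda)$ is a subset $\mathcal A$ whose multiset of weights equals the set $N(\mu)$ for some dominant integral $\mu\le\lambda$. That is, each weight of $V(\mu)$ occurs exactly once in $\mathcal A$, and no other weight occurs. It is a *big atom* if $\mu=\lambda$.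

*Example.* For $n=2$ we have $\theta=\alpha_1$, and $\mathcal B(k\theta)$ is a chain of $2k+1$ elements with weights $k\alpha_1,(k-1)\alpha_1,\dots,-k\alpha_1$. The whole chain is a big atom. The middle $2r+1$ elements, with $0\le r<k$, form an atom (for $\mu=r\alpha_1$) that is not big.

**The problem.** Let $k\ge1$, consider $\psi_j^n:\mathcal B((k-1)\theta)\to\mathcal B(k\theta)$, and take complements in $\mathcal B(k\theta)$. For $i\in[1,n-1]$, is
$$\mathcal A_i=\Big(\bigcup_{j\ne i}\operatorname{im}(\psi_j^n)\Big)^c$$
a big atom in $\mathcal B(k\theta)$? The problem comes from Lara Bossinger and Jacinta Torres, "Unveiling Crystal Embeddings: New Perspectives on String Polytopes and Atomic Decompositions", arXiv:2505.22127 (2025). The answer will be yes, for every $n\ge2$, $k\ge1$, $i$ and every reduced expression $\mathbf i$.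

**Proposition 1 (the case $k=1$).** For every $n$, $i$ and $\mathbf i$, the set $\mathcal A_i$ is a big atom in $\mathcal B(\theta)$.

*Proof.* The crystal $\mathcal B(0)$ has one element, with string $0$. Hence $\psi_j^n$ sends it to the element with string $0+z_j$, which is $h_j$, and $\operatorname{im}\psi_j^n=\{h_j\}$. The elements $h_1,\dots,h_{n-1}$ have different functions $\varepsilon$, so they are distinct. Since $m_\theta(0)=n-1$, they are all the elements of weight $0$. So $\mathcal A_i$ consists of $h_i$ and of one element for each root, and each weight of $V(\theta)$ occurs exactly once. $\square$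

What changes when $k\ge2$? The images are no longer single points, and they may overlap.

## 2. Overlapping images: $\mathfrak{sl}_2$, $\mathfrak{sl}_3$, and $\mathfrak{sl}_4$ at $k=2$

One property of $\psi_j^n$ survives for all $k$ without any work: it preserves weights. Indeed $\operatorname{wt}(h_j)=0$ means $\sum_l(z_j)_l\alpha_{i_l}=\theta$. So passing from the string $x$ in $\mathcal B(\lambda)$ to $x+z_j$ in $\mathcal B(\lambda+\theta)$ changes the weight $\lambda-\sum x_l\alpha_{i_l}$ by $\theta-\theta=0$. This suggests counting, weight by weight.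

**Multiplicities in $V(k\theta)$.** Let $\mathbf e_1,\dots,\mathbf e_n$ be the standard basis of $\mathbb Z^n$ and $|c|=\sum_sc_s$. Integral weights of $\mathfrak{sl}_n$ are classes in $\mathbb Z^n/\mathbb Z(1,\dots,1)$. Adding $t(1,\dots,1)$ changes the coordinate sum by $nt$, so vectors with a fixed coordinate sum inject into this quotient. In this notation $\alpha_m=\mathbf e_m-\mathbf e_{m+1}$ and $\theta=\mathbf e_1-\mathbf e_n$. For an integer $t$ put $t^+=\max(t,0)$ and $t^-=(-t)^+$, so that $t=t^+-t^-$.

Let $V=\mathbb C^n$. It is classical that $S^kV\otimes S^kV^*\cong\bigoplus_{r=0}^kV(r\theta)$. So $m_{k\theta}(\mu)$ is the number of pairs $(a,b)\in\mathbb Z^n_{\ge0}\times\mathbb Z_{\ge0}^n$ with $|a|=|b|=k$, $a-b=\mu$, minus the number of such pairs with $k-1$ in place of $k$. Here $\mu\in\mathbb Z^n$ has sum $0$. Any such pair has the form $a=(\mu_s^+)+c$, $b=(\mu_s^-)+c$ with $c\in\mathbb Z^n_{\ge0}$ and $|c|=d:=k-\sum_s\mu_s^+$. There are $\binom{d+n-1}{n-1}$ of them if $d\ge0$, and none if $d<0$. Subtracting, for $d\ge0$,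
$$m_{k\theta}(\mu)=\binom{d+n-1}{n-1}-\binom{d+n-2}{n-1}=\binom{d+n-2}{n-2},\qquad d=k-\sum_s\mu_s^+,\tag{1}$$
and $m_{k\theta}(\mu)=0$ if $d<0$.

**$n=2$.** The union over $j\ne i$ is empty, and $\mathcal A_1=\mathcal B(k\theta)$ is the full chain, a big atom.

**$n=3$.** The union over $j\neq i$ is the image of a single weight-preserving injection. So a weight $\mu$ with $d\ge0$ occurs $m_{k\theta}(\mu)-m_{(k-1)\theta}(\mu)$ times in $\mathcal A_i$. By (1) this is $(d+1)-d=1$, since passing from $k$ to $k-1$ lowers $d$ by one, and for $d=0$ the second multiplicity is $0$. So $\mathcal A_i$ is a big atom for all $k$, and we never looked at which elements lie in the image.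

**$n=4$, $k=2$, where counting stops.** Take $\mu=0$. By (1), $m_{2\theta}(0)=\binom42=6$ and $m_\theta(0)=3$. We remove two images, each with $3$ of the $6$ elements of weight $0$. Exactly one element is left if and only if the two images share exactly one element of weight $0$. The numbers alone allow an intersection of any size from $0$ to $3$. So we must know *which* elements lie in $\operatorname{im}\psi^n_j$.

**Commutation with the crystal operators.** One might then try to determine $\psi_j^n$ by moving through the crystal with $e_a$ and $f_a$, starting from $v_\lambda$. For $j=1$ and $j=n-1$ the recalled commutation allows this. But for $n=4$ and $i=1$ or $3$ the union involves $j=2$, and for $n\ge5$ it involves some $j$ with $1<j<n-1$ for every $i$. For these $j$ the recalled facts give no commutation. All we have is the definition by strings, in coordinates that depend on $\mathbf i$.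

We therefore look for a concrete model of $\mathcal B(k\theta)$, built without $\mathbf i$, in which the image of $\psi_j^n$ can be read off. Formula (1) suggests where to look: among pairs $(a,b)$ of vectors.

## 3. Pairs of vectors: a model of $\mathcal B(p\omega_1+q\omega_{n-1})$

It costs nothing to work with two parameters. For $p,q\ge0$ put $\lambda_{p,q}=p\omega_1+q\omega_{n-1}$. Since $\omega_1$ is the class of $\mathbf e_1$ and $\omega_{n-1}$ that of $-\mathbf e_n$, we have $\theta=\omega_1+\omega_{n-1}$, $k\theta=\lambda_{k,k}$ and $\lambda_{p-1,q-1}+\theta=\lambda_{p,q}$. Let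
$$C_{p,q}=\{(a,b)\in\mathbb Z_{\ge0}^n\times\mathbb Z_{\ge0}^n:\ |a|=p,\ |b|=q,\ a_1b_1=0\}.$$

**Theorem A.** There is a crystal structure on $C_{p,q}$ with $C_{p,q}\cong\mathcal B(\lambda_{p,q})$. For $p,q\ge1$, every $\mathbf i$ and every $j$, the map $\psi_j^n:\mathcal B(\lambda_{p-1,q-1})\to\mathcal B(\lambda_{p,q})$ becomes $(a,b)\mapsto(a+\mathbf e_{j+1},\,b+\mathbf e_{j+1})$. In particular it does not depend on $\mathbf i$.

This section proves the first sentence. Sections 4 and 5 prove the rest.

**Step 1: the two factors and their tensor product.** The purpose is to get explicit operators on pairs. The following models are standard.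

- $\mathcal B(p\omega_1)$ is the set of $a\in\mathbb Z_{\ge0}^n$ with $|a|=p$, with weight $a$, $\varepsilon_m(a)=a_{m+1}$, $\varphi_m(a)=a_m$. The operator $e_m$ adds $\mathbf e_m-\mathbf e_{m+1}$ (result $0$ if $a_{m+1}=0$), and $f_m$ adds $-\mathbf e_m+\mathbf e_{m+1}$ (result $0$ if $a_m=0$).
- $\mathcal B(q\omega_{n-1})$ is the set of $b\in\mathbb Z^n_{\ge0}$ with $|b|=q$, with weight $-b$, $\varepsilon_m(b)=b_m$, $\varphi_m(b)=b_{m+1}$. The operator $e_m$ adds $-\mathbf e_m+\mathbf e_{m+1}$ (result $0$ if $b_m=0$), and $f_m$ adds $\mathbf e_m-\mathbf e_{m+1}$ (result $0$ if $b_{m+1}=0$).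

Kashiwara's tensor product rule says the following.

- $e_m(x\otimes y)=e_mx\otimes y$ if $\varphi_m(x)\ge\varepsilon_m(y)$, and $x\otimes e_my$ otherwise.
- $f_m(x\otimes y)=f_mx\otimes y$ if $\varphi_m(x)>\varepsilon_m(y)$, and $x\otimes f_my$ otherwise.
- $\varepsilon_m(x\otimes y)=\max\big(\varepsilon_m(x),\,\varepsilon_m(y)-\langle\operatorname{wt}x,\alpha_m^\vee\rangle\big)$.

For $(a,b)\in\mathcal B(p\omega_1)\otimes\mathcal B(q\omega_{n-1})$ we have $\varphi_m(a)=a_m$, $\varepsilon_m(b)=b_m$ and $\langle a,\alpha_m^\vee\rangle=a_m-a_{m+1}$. So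
$$\operatorname{wt}(a,b)=a-b,\qquad \varepsilon_m(a,b)=a_{m+1}+(b_m-a_m)^+,\tag{2}$$
and $e_m$ acts on $a$ if $a_m\ge b_m$ and on $b$ otherwise, while $f_m$ acts on $a$ if $a_m>b_m$ and on $b$ otherwise.

*Example.* Take $p=q=1$. The element $(\mathbf e_1,\mathbf e_1)$ has weight $0$ and $\varepsilon_m=0$ for all $m$ by (2). It spans the trivial component of the tensor product, the crystal version of $V\otimes V^*=V(\theta)\oplus\mathbb C$. The condition $a_1b_1=0$ removes precisely this element. For $n=3$, the set $C_{1,1}$ has the $8$ elements $(\mathbf e_s,\mathbf e_t)$ with $(s,t)\ne(1,1)$, and $\dim\mathfrak{sl}_3=8$.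

**Step 2: $C_{p,q}$ is stable under all $e_m,f_m$.** This makes $C_{p,q}$ a union of connected components. Only $m=1$ involves the index $1$.

- For $e_1$: if $a_1\ge b_1$, then $a_1b_1=0$ forces $b_1=0$, and $e_1$ changes only $a$. If $a_1<b_1$, then $a_1=0$, and $e_1$ changes only $b$.
- For $f_1$: if $a_1>b_1$, then $b_1=0$, and only $a$ changes. If $a_1\le b_1$, then $a_1=0$, and only $b$ changes.

In each case a first coordinate that is $0$ stays $0$, so $a_1b_1=0$ persists.

**Step 3: $C_{p,q}$ has exactly one highest weight element.** This shows there is only one component. Suppose all $\varepsilon_m(a,b)=0$. By (2), $a_2=\dots=a_n=0$, so $a=p\mathbf e_1$. Also $b_m\le a_m$ for $m<n$, so $b_m=0$ for $2\le m<n$. Finally $b_1=0$: if $p\ge1$ because $a_1b_1=0$ with $a_1=p\neq 0$, and if $p=0$ because $b_1\le a_1=0$. Hence $(a,b)=(p\mathbf e_1,q\mathbf e_n)$. This element does lie in $C_{p,q}$, since $n\ge2$, and $\varepsilon_m=0$ on it for all $m\le n-1$ by (2).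

Its weight is $p\mathbf e_1-q\mathbf e_n=\lambda_{p,q}$. Every connected component of a tensor product of crystals of finite-dimensional modules contains a highest weight element and is isomorphic to the $\mathcal B(\mu)$ of its weight. So $C_{p,q}$ is a single component and $C_{p,q}\cong\mathcal B(\lambda_{p,q})$. This proves the first sentence of Theorem A. The isomorphism is unique, because it must match highest weight elements. Strings depend only on the $e_m$ and $\varepsilon_m$, so we may compute them in $C_{p,q}$.

**Step 4: the elements $h_j$.** For $2\le s\le n$ the pair $(\mathbf e_s,\mathbf e_s)$ lies in $C_{1,1}\cong\mathcal B(\theta)$, has weight $0$, and by (2) has $\varepsilon_m(\mathbf e_s,\mathbf e_s)=\delta_{m+1,s}+0$. Hence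
$$h_j=(\mathbf e_{j+1},\mathbf e_{j+1}),\qquad 1\le j\le n-1.$$

*Check.* Start from $v_\theta=(\mathbf e_1,\mathbf e_n)$ and apply $f_{n-1},\dots,f_2$. Each $f_m$ finds $a_m=b_m=0$ and acts on $b$, so we reach $(\mathbf e_1,\mathbf e_2)$. Then $f_1$ finds $a_1=1>b_1=0$, acts on $a$, and gives $(\mathbf e_2,\mathbf e_2)$. This agrees with $h_1=f_1\cdots f_{n-1}v_\theta$.

## 4. Raising a translated element: the shift $(\mathbf e_s,\mathbf e_s)$ becomes $(\mathbf e_u,\mathbf e_v)$

In the model, adding $z_j=\operatorname{str}_{\mathbf i}(h_j)$ to a string should correspond to adding $h_j=(\mathbf e_{j+1},\mathbf e_{j+1})$ to a pair. To prove this we must follow both $x=(a,b)$ and $\tilde x=(a+\mathbf e_s,b+\mathbf e_s)$ through the same sequence of maximal raisings, and see that the lengths differ by amounts independent of $x$.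

**Maximal raising.** Let $E_mx=e_m^{\varepsilon_m(x)}x$. Start from $(a,b)$. As long as $b_m>a_m$, the operator $e_m$ acts on $b$, lowering $b_m$ by one. This happens exactly $(b_m-a_m)^+$ times. Then $b_m\le a_m$, so $e_m$ acts on $a$. This raises $a_m$, so the inequality persists, and it goes on exactly $a_{m+1}$ times. Thus $E_m(a,b)=(a',b')$ with
$$a'_m=a_m+a_{m+1},\quad a'_{m+1}=0,\quad b'_m=\min(a_m,b_m),\quad b'_{m+1}=b_{m+1}+(b_m-a_m)^+,\tag{3}$$
all other coordinates unchanged.

**What goes wrong for a general shift.** The shift by $(\mathbf e_s,\mathbf e_s)$ leaves all differences $b_m-a_m$ unchanged, and so looks harmless. But for $m=s-1$, formula (2) shows that $\varepsilon_m$ grows by one. The shifted element is raised one step further, and by (3) the shift then becomes $(\mathbf e_{s-1},\mathbf e_s)$. This new shift does change differences. For a shift $(\mathbf e_u,\mathbf e_v)$ with $u<v$, the change of $\varepsilon_m$ may depend on $x$. For instance let $n=3$ and $(u,v)=(2,3)$, $m=2$.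

- For $x=(0,0)$ and $\tilde x=(\mathbf e_2,\mathbf e_3)$ we get $\varepsilon_2(x)=\varepsilon_2(\tilde x)=0$, change $0$.
- For $x=(0,\mathbf e_2)$ and $\tilde x=(\mathbf e_2,\mathbf e_2+\mathbf e_3)$ we get $\varepsilon_2(x)=1$ and $\varepsilon_2(\tilde x)=0$, change $-1$.

The trouble in the second case is that $b_u>a_u$. Now look at (3): right after the raising $E_m$ we have $b'_m\le a'_m$ and $a'_{m+1}=0\le b'_{m+1}$. So the raising that splits the shift also creates inequalities at the two positions of the new shift, and these exclude the bad case. If they persist under all further raisings, we are done. So we build them into the definition.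

**Definition.** Let $p,q\ge1$, $x=(a,b)\in C_{p-1,q-1}$ and $\tilde x\in C_{p,q}$. The pair $(x,\tilde x)$ has *type* $(u,v)$, $u\le v$, if $\tilde x=(a+\mathbf e_u,b+\mathbf e_v)$ and
$$\text{either } u=v\ge2,\qquad\text{or}\qquad u<v,\ \ b_u\le a_u,\ \ a_v\le b_v.\tag{4}$$

**Lemma 2.** If $(x,\tilde x)$ has type $(u,v)$ and $1\le m\le n-1$, then $(E_mx,E_m\tilde x)$ has some type $(u',v')$. Both $(u',v')$ and $\Delta:=\varepsilon_m(\tilde x)-\varepsilon_m(x)$ depend only on $(u,v,m)$.

*Proof.* Write $E_mx=(a',b')$, $\tilde x=(\tilde a,\tilde b)$, $E_m\tilde x=(\tilde a',\tilde b')$. By Step 2 of Section 3 these elements stay in $C_{p-1,q-1}$ and $C_{p,q}$. We compare (2) and (3) for $x$ and $\tilde x$. They involve only the coordinates $m$ and $m+1$.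

**No overlap: $m,m+1\notin\{u,v\}$.** Nothing that enters (2) or (3) is shifted, and no coordinate at $u$ or $v$ is changed. So $\Delta=0$ and the type stays $(u,v)$.

**Case $u=v=s$.** Here we see how the shift splits.

- $m=s$. Both $a_m$ and $b_m$ grow by $1$, so $b_m-a_m$ is unchanged, and $a_{m+1}$ is not shifted. Hence $\Delta=0$. In (3), $a'_s$ and $b'_s=\min(a_s,b_s)$ grow by $1$, and $a'_{s+1}=0$ and $b'_{s+1}$ do not change. The new type is $(s,s)$.
- $m=s-1$. Here $a_{m+1}$ and $b_{m+1}$ grow by $1$, and $a_m,b_m$ are not shifted. Hence $\Delta=1$. In (3), $a'_{s-1}$ grows by $1$, $a'_s=0$ in both, $b'_{s-1}$ does not change, and $b'_s$ grows by $1$. So $\tilde a'=a'+\mathbf e_{s-1}$ and $\tilde b'=b'+\mathbf e_s$. The new type is $(s-1,s)$, because $b'_{s-1}=\min(a_{s-1},b_{s-1})\le a_{s-1}\le a'_{s-1}$ and $a'_s=0\le b'_s$.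

**Case $u<v$.** Here we check that the inequalities do their work and survive.

- $m=u-1$. The indices $m,m+1=u$ are both different from $v$. The only shifted entry among them is $a_{m+1}=a_u$. Hence $\Delta=1$, $\tilde a'=a'+\mathbf e_{u-1}$, $\tilde b'=b'+\mathbf e_v$. The new type is $(u-1,v)$: we have $b'_{u-1}=\min(a_{u-1},b_{u-1})\le a'_{u-1}$, and $a_v,b_v$ are unchanged.
- $m=u$. Since $b_u\le a_u$, we have $(b_u-a_u)^+=0=(b_u-a_u-1)^+$. Since $a_{u+1}$ is not shifted, $\varepsilon_m(x)=a_{u+1}=\varepsilon_m(\tilde x)$ and $\Delta=0$. Also $b'=b$ and $\tilde b'=\tilde b=b'+\mathbf e_v$, because $\min(a_u,b_u)=b_u=\min(a_u+1,b_u)$. Further $\tilde a'_u=a_u+1+a_{u+1}$, so $\tilde a'=a'+\mathbf e_u$. The type stays $(u,v)$: $b'_u=b_u\le a_u\le a'_u$. At $v$: if $v=u+1$ then $a'_v=0\le b'_v$, and otherwise $a_v,b_v$ are unchanged.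
- $m=v$. Since $a_v\le b_v$, the term $(b_v-a_v)^+=b_v-a_v$ grows by exactly $1$, and $a_{v+1}$ is not shifted. Hence $\Delta=1$. In (3), $b'_v=\min(a_v,b_v)=a_v$ and $\tilde b'_v=\min(a_v,b_v+1)=a_v$, while $b'_{v+1}$ grows by $1$. The entries $a_v,a_{v+1}$ are not shifted, so $\tilde a'=a'+\mathbf e_u$ and $\tilde b'=b'+\mathbf e_{v+1}$. The new type is $(u,v+1)$: the coordinates at $u$ are unchanged because $u<v$, and $a'_{v+1}=0\le b'_{v+1}$.
- $m=v-1>u$. The entries $a_{v-1},a_v,b_{v-1}$ are not shifted, so $\Delta=0$. In (3) the only effect of the shift on the coordinates $v-1,v$ is that $b'_v$ grows by $1$. So $\tilde a'=a'+\mathbf e_u$, $\tilde b'=b'+\mathbf e_v$. The type stays $(u,v)$: the coordinates at $u$ are unchanged because $u<v-1$, and $a'_v=0\le b'_v$.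

The remaining possibility $m=v-1=u$ was treated under $m=u$. In every case $\Delta$ and the new type depend only on $(u,v,m)$. $\square$

*Example.* Let $n=4$, $\mathbf i=(1,2,1,3,2,1)$, and start with type $(3,3)$. The lemma gives
$$(3,3)\xrightarrow{m=1}(3,3)\xrightarrow{m=2}(2,3)\xrightarrow{m=1}(1,3)\xrightarrow{m=3}(1,4)\xrightarrow{m=2}(1,4)\xrightarrow{m=1}(1,4),$$
with $\Delta=0,1,1,1,0,0$. Directly, $h_2=(\mathbf e_3,\mathbf e_3)$ is raised through $(\mathbf e_2,\mathbf e_3)$, $(\mathbf e_1,\mathbf e_3)$, $(\mathbf e_1,\mathbf e_4)$ with string $z_2=(0,1,1,1,0,0)$.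

## 5. Why $\psi_j^n$ is translation by $(\mathbf e_{j+1},\mathbf e_{j+1})$

**End of the proof of Theorem A.** Fix $\mathbf i$, put $s=j+1\in[2,n]$, and let $x=(a,b)\in C_{p-1,q-1}$ with $p,q\ge1$. Put $\tilde x=(a+\mathbf e_s,b+\mathbf e_s)$.

**Step 1: the difference of strings is a universal vector.** Since $s\ge2$, the first coordinates are not touched, so $\tilde x\in C_{p,q}$, and $(x,\tilde x)$ has type $(s,s)$. Apply Lemma 2 successively with $m=i_1,\dots,i_N$. The first type is $(s,s)$. Each following type, and each difference of the recorded lengths, is determined by the previous type and by $m$. So $\operatorname{str}_{\mathbf i}(\tilde x)-\operatorname{str}_{\mathbf i}(x)$ depends only on $s$ and $\mathbf i$, not on $x$, $p$ or $q$.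

**Step 2: identify the vector.** Since it does not depend on $x$, $p$, $q$, we may compute it for $p=q=1$ and $x=(0,0)\in C_{0,0}$, whose string is $0$. Then $\tilde x=(\mathbf e_s,\mathbf e_s)=h_j$, and the vector is $\operatorname{str}_{\mathbf i}(h_j)=z_j$.

**Step 3: conclude.** We have shown
$$\operatorname{str}_{\mathbf i}(a+\mathbf e_{j+1},\,b+\mathbf e_{j+1})=\operatorname{str}_{\mathbf i}(a,b)+z_j.$$
By definition $\psi_j^n(a,b)$ is the element of $\mathcal B(\lambda_{p,q})$ with string $\operatorname{str}_{\mathbf i}(a,b)+z_j$, and the string determines the element. So $\psi_j^n(a,b)=(a+\mathbf e_{j+1},b+\mathbf e_{j+1})$. This proves Theorem A. $\blacksquare$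

*Check.* Let $n=3$, $\mathbf i=(1,2,1)$ and $x=(\mathbf e_3,\mathbf e_1)\in C_{1,1}$. Raising gives $(\mathbf e_3,\mathbf e_1)\to(\mathbf e_3,\mathbf e_2)\to(\mathbf e_2,\mathbf e_3)\to(\mathbf e_1,\mathbf e_3)$ with string $(1,2,1)$. For $j=1$, take $\tilde x=(\mathbf e_2+\mathbf e_3,\mathbf e_1+\mathbf e_2)$. Then $\varepsilon_1=1+1=2$, leading to $(\mathbf e_1+\mathbf e_3,2\mathbf e_2)$. Next $\varepsilon_2=1+2=3$, leading to $(\mathbf e_1+\mathbf e_2,2\mathbf e_3)$. Finally $\varepsilon_1=1$, leading to $(2\mathbf e_1,2\mathbf e_3)$. The string is $(2,3,1)=(1,2,1)+(1,1,0)$, and $(1,1,0)=z_1$ as computed in Section 1.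

## 6. One pair $(a,b)$ for each weight

**Theorem B.** For all $p,q\ge1$, the set $\mathcal A_i=\big(\bigcup_{j\ne i}\operatorname{im}\psi_j^n\big)^c\subset\mathcal B(\lambda_{p,q})$ is a big atom. The problem of Section 1 is the case $p=q=k$.

Here $\psi_j^n:\mathcal B(\lambda_{p-1,q-1})\to\mathcal B(\lambda_{p,q})$, $i\in[1,n-1]$, and $\mathbf i$ is any reduced expression.

*Proof.* **Step 1: describe $\mathcal A_i$ in the model.** We claim that $(a,b)\in C_{p,q}$ lies in $\operatorname{im}\psi_j^n$ if and only if $a_{j+1}\ge1$ and $b_{j+1}\ge1$. By Theorem A the condition is necessary. If it holds, then $(a-\mathbf e_{j+1},b-\mathbf e_{j+1})$ lies in $C_{p-1,q-1}$, because the index $1$ is not affected, and it maps to $(a,b)$. Hence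
$$\mathcal A_i=\{(a,b)\in C_{p,q}:\ \min(a_s,b_s)=0\ \text{ for all } s\in[1,n]\setminus\{i+1\}\},\tag{5}$$
where the condition for $s=1$ is just the defining condition $a_1b_1=0$.

**Step 2: each weight occurs at most once in $\mathcal A_i$.** Let $(a,b)\in\mathcal A_i$ and $\mu=a-b$. Its coordinate sum is $p-q$, a fixed number, so the weight determines $\mu$ as a vector in $\mathbb Z^n$. For $s\ne i+1$, the conditions $a_s-b_s=\mu_s$ and $\min(a_s,b_s)=0$ force $a_s=\mu_s^+$ and $b_s=\mu_s^-$. The two remaining coordinates $a_{i+1}$, $b_{i+1}$ are then determined by $|a|=p$ and $|b|=q$.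

**Step 3: each weight of $V(\lambda_{p,q})$ occurs in $\mathcal A_i$.** Such a weight is $\mu=a^0-b^0$ for some $(a^0,b^0)\in C_{p,q}$. Since $a^0_s=\mu_s+b_s^0\ge\mu_s$ and $a^0_s\ge0$, we have $a_s^0\ge\mu_s^+$ for all $s$. So $d:=p-\sum_s\mu_s^+\ge0$. From $\sum_s\mu_s^+-\sum_s\mu_s^-=|\mu|=p-q$ we get also $q-\sum_s\mu_s^-=d$. Now put the whole surplus $d$ at the one free position:
$$a=(\mu_s^+)_s+d\,\mathbf e_{i+1},\qquad b=(\mu_s^-)_s+d\,\mathbf e_{i+1}.$$
Then $|a|=p$, $|b|=q$, $a-b=\mu$, and $\min(a_s,b_s)=0$ for $s\ne i+1$. In particular $a_1b_1=0$, since $i+1\ge2$. So $(a,b)\in\mathcal A_i$ has weight $\mu$.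

**Step 4: conclude.** All weights of elements of $\mathcal A_i\subset\mathcal B(\lambda_{p,q})$ are weights of $V(\lambda_{p,q})$. By Steps 2 and 3 the multiset of weights of $\mathcal A_i$ is the set $N(\lambda_{p,q})$, each weight once. So $\mathcal A_i$ is a big atom. For $p=q=k$ this answers the problem: the statement is true. $\blacksquare$

*The case $n=4$, $k=2$, weight $0$, again.* The elements of weight $0$ in $C_{2,2}$ are the pairs $(c,c)$ with $c_1=0$ and $c_2+c_3+c_4=2$, six in number. Such a pair is in $\operatorname{im}\psi_j^n$ iff $c_{j+1}\ge1$, which gives three elements for each $j$. For $i=1$ we remove $c_3\ge1$ and $c_4\ge1$. These two sets meet only in $c=(0,0,1,1)$, the single overlap that Section 2 asked for, and what remains is $c=(0,2,0,0)$.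

## 7. Commutation for every $j$, other unions, and a decomposition into atoms

**Theorem C.** On the crystals $\mathcal B(\lambda_{p,q})$:

1. All $\psi_j^n$, $1\le j\le n-1$, commute with $e_m,f_m$ whenever these are defined in the domain.
2. For $p,q\ge1$ and $J\subset[1,n-1]$, the complement of $\bigcup_{j\in J}\operatorname{im}\psi_j^n$ is an atom if and only if $|J|=n-2$, and then it is a big atom.
3. For each $i$, $\mathcal B(\lambda_{p,q})$ is a disjoint union of atoms, indexed by $c\in\mathbb Z_{\ge0}^{[1,n-1]\setminus\{i\}}$ with $r=|c|\le\min(p,q)$. The atom of $c$ is of highest weight $\lambda_{p,q}-r\theta$, and is the image under $\prod_{j\ne i}(\psi_j^n)^{c_j}$ of the set $\mathcal A_i$ in $\mathcal B(\lambda_{p-r,q-r})$ (defined by (5) when $\min(p-r,q-r)=0$).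

**Proof of part 1.** The choice of the factor on which $e_m$ or $f_m$ acts depends only on $a_m-b_m$, and adding $(\mathbf e_{j+1},\mathbf e_{j+1})$ changes none of these differences. So the operator acts on the same factor before and after the shift. If it is defined on $(a,b)$, the coordinate that it lowers is positive. That coordinate is at least as large after the shift, so the operator is defined there too. On that factor the operator adds a fixed vector, and adding vectors commutes. By Theorem A the shift is $\psi_j^n$. $\blacksquare$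

**Proof of part 2.** *Step 1: list the elements of a given weight.* For a weight $\mu$ of $V(\lambda_{p,q})$, written as a vector with $|\mu|=p-q$, put $d(\mu)=p-\sum_s\mu_s^+$. This is $\ge0$ and equals $q-\sum_s\mu_s^-$ by Step 3 of Section 6. Setting $c_s=\min(a_s,b_s)$, the elements of $C_{p,q}$ of weight $\mu$ are exactly
$$\big((\mu_s^+)_s+c,\ (\mu_s^-)_s+c\big),\qquad c\in\mathbb Z^n_{\ge0},\ c_1=0,\ |c|=d(\mu).$$
By Step 1 of Section 6, such an element lies outside $\bigcup_{j\in J}\operatorname{im}\psi_j^n$ iff $c_{j+1}=0$ for all $j\in J$.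

*Step 2: if the complement is an atom, it is big.* For $\mu=\lambda_{p,q}=p\mathbf e_1-q\mathbf e_n$ we have $d(\mu)=0$, so $c=0$, and $\lambda_{p,q}$ occurs in the complement for every $J$. If the complement is an atom for a dominant $\mu'\le\lambda_{p,q}$, then $\lambda_{p,q}$ is a weight of $V(\mu')$, so $\lambda_{p,q}\le\mu'$, and $\mu'=\lambda_{p,q}$.

*Step 3: test one more weight.* Let $\mu=\lambda_{p,q}-\theta=(p-1)\mathbf e_1-(q-1)\mathbf e_n$. Since $p,q\ge1$ we have $\sum_s\mu_s^+=p-1$ and $\sum_s\mu^-_s=q-1$. So the vectors $c=\mathbf e_s$, $2\le s\le n$, give elements of $C_{p,q}$ of weight $\mu$. Thus $\mu$ is a weight of $V(\lambda_{p,q})$, with $d(\mu)=1$. The elements of weight $\mu$ in the complement are those with $c=\mathbf e_{j+1}$, $j\notin J$, and there are $n-1-|J|$ of them. A big atom needs exactly one, so $|J|=n-2$.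

*Step 4: the converse.* If $|J|=n-2$, then $J=[1,n-1]\setminus\{i\}$ for some $i$, and Theorem B says that the complement is a big atom. $\blacksquare$

**Proof of part 3.** *Step 1: partition.* Sort the elements $(a,b)\in C_{p,q}$ by the vector $c$ with entries $c_j=\min(a_{j+1},b_{j+1})$, $j\ne i$. Let $r=|c|=\sum_{j\ne i}c_j$. Since $c_j\le a_{j+1}$ and $c_j\le b_{j+1}$, summing gives $r\le p$ and $r\le q$.

*Step 2: each class is a translate.* Subtracting $\sum_{j\ne i}c_j(\mathbf e_{j+1},\mathbf e_{j+1})$ from an element of the class of $c$ gives an element of $C_{p-r,q-r}$ whose minima at all positions $s\ne i+1$ are $0$, so an element of the set (5) in $C_{p-r,q-r}$. Conversely, adding this vector to an element of that set gives an element of $C_{p,q}$ in the class of $c$. By Theorem A, adding this vector is the map $\prod_{j\ne i}(\psi_j^n)^{c_j}$. The order of the factors does not matter, since each is a translation.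

*Step 3: each class is an atom.* Translation by these vectors is injective and preserves $a-b$, hence weights. Steps 2 to 4 of Section 6, starting from (5), nowhere used $p,q\ge1$. They are valid for all $p,q\ge0$. So the set (5) in $C_{p-r,q-r}$ has each weight of $N(\lambda_{p-r,q-r})$ exactly once and no others. The class of $c$ is therefore an atom with weight set $N(\lambda_{p-r,q-r})=N(\lambda_{p,q}-r\theta)$, where $\lambda_{p,q}-r\theta\le\lambda_{p,q}$ is dominant.

*Step 4: every $c$ occurs.* If $|c|=r\le\min(p,q)$, the set (5) in $C_{p-r,q-r}$ is non-empty, since it contains an element of weight $\lambda_{p-r,q-r}$. So the class of $c$ is non-empty. $\blacksquare$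

*Example.* For $n=3$, $p=q=k$, $i=1$, the index is a single number $c_2=r\in\{0,\dots,k\}$. The atom of $r$ is $(\psi_2^3)^r$ applied to the set $\mathcal A_1$ of $\mathcal B((k-r)\theta)$, with highest weight $(k-r)\theta$. The weight $0$ occurs once in each of the $k+1$ atoms, in agreement with $m_{k\theta}(0)=k+1$ from (1).
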